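# Unions of bases and the factorization property: an exact criterion and a counterexample

## 1. Large diagonals on $\ell_p$, and on two copies of $\ell_p$

Fix $1<p<\infty$ and let $(\delta_i)$ be the unit vector basis of $\ell_p$, with coordinate functionals $(\delta_i^*)$. Suppose a bounded operator $D$ on $\ell_p$ has a matrix whose diagonal entries stay away from $0$: $|\delta_i^*(D\delta_i)|\ge\theta>0$ for all $i$. Can we recover the identity from $D$ by multiplying on the left and on the right by bounded operators?

We cannot hope that $D$ is invertible. Let $S\delta_i=\delta_{i+1}$ and $D=I+S$. All diagonal entries are $1$. If $(I+S)x=\delta_1$, then $x_1=1$ and $x_{k+1}=-x_k$, so $|x_k|=1$ for all $k$ and $x\notin\ell_p$. So $D$ is not onto. But if we look only at the even coordinates, the identity appears: let $B\delta_k=\delta_{2k}$ and $A_0x=(x_{2k})_k$. Then $A_0(I+S)B\delta_k=A_0(\delta_{2k}+\delta_{2k+1})=\delta_k$, that is, $A_0DB=I$.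

We also cannot replace "bounded away from $0$" by "nonzero": if $D\delta_i=\delta_i/i$, then $D$ is compact, so every $ADB$ is compact and is not $I$.

Here are the general notions. Throughout, scalars are $\mathbb K=\mathbb R$ or $\mathbb C$, operators are bounded and linear, and spaces are infinite-dimensional unless clearly otherwise.

**Definition (factoring).** For operators $S:U_1\to U_2$ and $T:V_1\to V_2$ we say that $S$ *factors through* $T$ if $S=ATB$ for some operators $B:U_1\to V_1$ and $A:V_2\to U_2$. This relation is transitive. We say that $U$ is *c.e. in* $V$ if $I_U$ factors through $I_V$.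

"C.e." stands for "complementably embedded": $U$ is c.e. in $V$ exactly when $U$ is isomorphic to a complemented subspace of $V$. Indeed, if $I_U=AB$ with $B:U\to V$ and $A:V\to U$, then $\|u\|\le\|A\|\,\|Bu\|$, so $B$ is an isomorphism onto its range, and $BA$ is a projection, $(BA)^2=B(AB)A=BA$, with range $B(U)$ since $A$ is onto. Conversely, if $J:U\to V$ is an isomorphism onto a subspace and $P$ is a projection of $V$ onto $J(U)$, then $I_U=(J^{-1}P)J$. For example, $\ell_p\oplus\ell_p$ is c.e. in $\ell_p$, since interleaving coordinates gives $\ell_p\oplus\ell_p\cong\ell_p$.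

**Definition (large diagonal, factorization property).** Let $X$ have a Schauder basis $(e_i)$ with biorthogonal functionals $(e_i^*)$. An operator $T:X\to X$ has *large diagonal* if $\inf_i|e_i^*(Te_i)|>0$. The basis has the *factorization property*, FP for short, if $I_X$ factors through every $T:X\to X$ with large diagonal.

Replacing $e_i$ by $c_ie_i$ with $c_i\ne0$ replaces $e_i^*$ by $c_i^{-1}e_i^*$ and leaves $e_i^*(Te_i)$ unchanged, so we may normalize bases whenever we like.

**Lemma 1.** The unit vector basis of $\ell_p$, $1<p<\infty$, has FP.

*Proof.* The plan is the one of the example: pass to a sparse set of coordinates on which the off-diagonal entries are negligible. Let $|\delta_i^*(D\delta_i)|\ge\theta>0$ for all $i$.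

**Step 1: choose sparse coordinates.** Fix $j$. As $k\to\infty$, we have $\delta_j^*(D\delta_k)\to0$, because $\delta_k\to0$ weakly ($p>1$), and $\delta_k^*(D\delta_j)\to0$, because $D\delta_j\in\ell_p$ and $p<\infty$. So once $i_1<\dots<i_{n-1}$ are chosen, only finitely many null sequences have to be made small, and we can pick $i_n>i_{n-1}$ with
$$|\delta_{i_j}^*(D\delta_{i_n})|,\ |\delta_{i_n}^*(D\delta_{i_j})|\le\frac{\theta\,2^{-n}}{4n}\qquad(j<n).$$

**Step 2: compress and invert.** Let $B\delta_k=\delta_{i_k}$, $A_0x=(x_{i_k})_k$ and $M=A_0DB$. The entries of $M$ are $\delta_j^*(M\delta_k)=\delta_{i_j}^*(D\delta_{i_k})$. Write $M=\Lambda+N$, where $\Lambda$ is the diagonal operator with the diagonal entries of $M$. These have modulus in $[\theta,\|D\|]$, so $\Lambda$ is bounded and invertible with $\|\Lambda^{-1}\|\le1/\theta$. Let $n_{jk}$ be the entries of $N$. Then $\|N\delta_k\|\le\sum_j|n_{jk}|$, so for finitely supported $x$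
$$\|Nx\|\le\sum_k|x_k|\,\|N\delta_k\|\le\|x\|\sum_{j,k}|n_{jk}|.$$
Grouping the entries by the larger index $n$, which occurs for $2(n-1)$ of them, we get
$$\|N\|\le\sum_{n}2(n-1)\frac{\theta\,2^{-n}}{4n}\le\frac\theta2\sum_n2^{-n}=\frac\theta2 .$$
So $\|\Lambda^{-1}N\|\le\frac12$, and $\Lambda^{-1}M=I+\Lambda^{-1}N$ is invertible. Then $I=(\Lambda^{-1}M)^{-1}\Lambda^{-1}A_0\,D\,B$. ∎

Now take two copies. The space $\ell_p\oplus\ell_p$ has the basis $(\delta_1,0),(0,\delta_1),(\delta_2,0),(0,\delta_2),\dots$. Write an operator as a matrix $T=\begin{pmatrix}T_{11}&T_{12}\\T_{21}&T_{22}\end{pmatrix}$. The diagonal entry of $T$ at $(\delta_i,0)$ is $\delta_i^*(T_{11}\delta_i)$. So if $T$ has large diagonal, then so does the corner $T_{11}$, and we have a chain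
$$I_{\ell_p\oplus\ell_p}\ \text{ factors through }\ I_{\ell_p}\ \text{ factors through }\ T_{11}\ \text{ factors through }\ T.\tag{1}$$
The first link holds because $\ell_p\oplus\ell_p\cong\ell_p$, the second by Lemma 1, and the third because $T_{11}=P_1TJ_1$ with $J_1,P_1$ the injection and the projection of the first summand. So the union of the two bases has FP.

The argument used a single corner of $T$ and ignored the other three. A corner of $T$ gives back only $I_X$, and we got away with that because $X\oplus X$ sits complementably in $X$. What changes for two arbitrary spaces?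

## 2. Order does not matter, and what is asked for general $X$ and $Y$

The question is posed by Richard Lechner, Pavlos Motakis, Paul F. X. Müller and Thomas Schlumprecht in "Strategically reproducible bases and the factorization property", arXiv:1809.09423 (2018). If $X$ and $Y$ have bases with FP, does the union of the two bases, in an enumeration that makes it a Schauder basis, have FP in $X\oplus Y$? The answer is no, and it will be no in every admissible enumeration. We first check that the enumeration plays no role.

Let $(x_i),(y_j)$ be bases of $X,Y$. The interleaving $(x_1,0),(0,y_1),(x_2,0),(0,y_2),\dots$ is a Schauder basis of $X\oplus Y$: the partial sums of the expansion of $(x,y)$ consist of a partial sum of $x$ and a partial sum of $y$ of equal or neighboring lengths, so they converge to $(x,y)$, and coefficients are unique because they are unique in each coordinate. Now take any enumeration that is a Schauder basis. The functionals $(x_i^*,0)$ and $(0,y_j^*)$ are biorthogonal to the system, and functionals biorthogonal to a system with dense span are unique. So they are the biorthogonal functionals, in whatever order.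 The diagonal entries of $T=(T_{ij})$ are therefore the numbers $x_i^*(T_{11}x_i)$ and $y_j^*(T_{22}y_j)$, and:

> $T$ has large diagonal if and only if $T_{11}$ and $T_{22}$ both have large diagonal. Neither this nor FP of the union depends on the enumeration.

The same reasoning applies to $m$ summands.

## 3. Reduction to identity diagonal blocks and the operator $I_Y-CB$

A sensible first approach uses both diagonal corners. Let $T$ on $X\oplus Y$ have large diagonal. By FP of the two bases choose $A_1T_{11}B_1=I_X$ and $A_2T_{22}B_2=I_Y$. Multiplying by diagonal matrices,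
$$\begin{pmatrix}A_1&0\\0&A_2\end{pmatrix}T\begin{pmatrix}B_1&0\\0&B_2\end{pmatrix}=M_{B,C}:=\begin{pmatrix}I_X&B\\C&I_Y\end{pmatrix},\qquad B=A_1T_{12}B_2,\quad C=A_2T_{21}B_1.\tag{2}$$
It remains to remove $B$ and $C$ by Gaussian elimination. Multiplying out, one checks
$$M_{B,C}=\begin{pmatrix}I&0\\C&I\end{pmatrix}\begin{pmatrix}I&0\\0&I-CB\end{pmatrix}\begin{pmatrix}I&B\\0&I\end{pmatrix}=\begin{pmatrix}I&B\\0&I\end{pmatrix}\begin{pmatrix}I-BC&0\\0&I\end{pmatrix}\begin{pmatrix}I&0\\C&I\end{pmatrix}.\tag{3}$$
For the first product, the last two factors give $\begin{pmatrix}I&B\\0&I-CB\end{pmatrix}$, and the lower right entry of the whole is $CB+(I-CB)=I$. For the second, the last two factors give $\begin{pmatrix}I-BC&0\\C&I\end{pmatrix}$, and the upper left entry of the whole is $(I-BC)+BC=I$. The triangular factors are invertible (change the sign of the off-diagonal entry).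

Here elimination stops: nothing controls $I-CB$. For $X=Y$ and $B=C=I$ we have $I-CB=0$, and $M_{I,I}=\begin{pmatrix}I&I\\I&I\end{pmatrix}$ contains only one copy of $I_X$. But the point where we stop is exactly the obstruction, because $M_{B,C}$ itself has diagonal $1$.

**Theorem B.** Let $X,Y$ have bases with FP. The following are equivalent.

* (B1) The union of the bases has FP in $X\oplus Y$ (in one, equivalently every, admissible enumeration).
* (B2) For all $B:Y\to X$ and $C:X\to Y$, $I_{X\oplus Y}$ factors through $I_X\oplus(I_Y-CB)$.
* (B2′) For all $B:Y\to X$ and $C:X\to Y$, $I_{X\oplus Y}$ factors through $(I_X-BC)\oplus I_Y$.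

In particular, given that $X$ and $Y$ have FP bases, the answer depends only on the isomorphism classes of $X$ and $Y$, not on the choice of FP bases or the enumeration.

*Proof.* We insert a third condition:

* (B3) $I_{X\oplus Y}$ factors through $M_{B,C}$ for all $B:Y\to X$ and $C:X\to Y$.

**Step 1: (B2) and (B2′) are each equivalent to (B3).** By (3), $M_{B,C}$ and $I_X\oplus(I_Y-CB)$ differ by invertible factors, so each factors through the other. The same holds for $M_{B,C}$ and $(I_X-BC)\oplus I_Y$.

**Step 2: (B1) implies (B3).** All diagonal entries of $M_{B,C}$ are $1$, so FP of the union applies to it.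

**Step 3: (B3) implies (B1).** If $T$ has large diagonal, then $T_{11},T_{22}$ have large diagonal, and (2) shows that some $M_{B,C}$ factors through $T$. By (B3), $I_{X\oplus Y}$ factors through $M_{B,C}$, hence through $T$.

**Step 4: dependence on isomorphism classes only.** Condition (B2) mentions no basis. If $U:X\to X'$ and $V:Y\to Y'$ are isomorphisms, then $B\mapsto UBV^{-1}$ and $C\mapsto VCU^{-1}$ are bijections onto the operators $Y'\to X'$ and $X'\to Y'$, and $I_{X'}\oplus(I_{Y'}-VCBV^{-1})=(U\oplus V)\big(I_X\oplus(I_Y-CB)\big)(U\oplus V)^{-1}$. So (B2) holds for $X,Y$ if and only if it holds for $X',Y'$. ∎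

## 4. Complemented squares

Theorem B has concrete consequences. Part (a) contains the easy case of Section 1, and part (c) tells us where to look for a counterexample. An operator $S$ on $V$ is *Fredholm* if $\ker S$ is finite-dimensional and $\operatorname{ran}S$ is closed of finite codimension; its index is $\dim\ker S-\operatorname{codim}\operatorname{ran}S$.

**Corollary C.** Let $X,Y$ have bases with FP.

* (a) If $X\oplus Y$ is c.e. in $X$ or in $Y$, the union has FP.
* (b) If $Y$ is c.e. in $X$, the union has FP if and only if $X\oplus Y$ is c.e. in $X$.
* (c) If $X\cong Y$, the union has FP if and only if $X\oplus X$ is c.e. in $X$. More generally, for each $m\ge2$ the union of $m$ copies of an FP basis of $X$ has FP in $X^m$ if and only if $X\oplus X$ is c.e. in $X$.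
* (d) If $X,Y$ are *essentially incomparable*, i.e. $I_Y-CB$ is Fredholm for all $B:Y\to X$ and $C:X\to Y$, the union has FP.

*Proof of (a).* Clearly $I_X$ factors through $I_X\oplus(I_Y-CB)$. So if $I_{X\oplus Y}$ factors through $I_X$, then (B2) holds. If it factors through $I_Y$, then (B2′) holds for the same reason.

*Proof of (b).* Sufficiency is (a). For necessity we choose $B,C$ so as to destroy as much as possible: since $Y$ is c.e. in $X$, there are $B:Y\to X$ and $C:X\to Y$ with $CB=I_Y$. By (B2), $I_{X\oplus Y}$ factors through $I_X\oplus0$, which factors through $I_X$.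

*Proof of (c).* If $Y\cong X$, then $Y$ is c.e. in $X$ and $X\oplus Y\cong X\oplus X$, so the first statement is (b). Now consider $m\ge 2$ copies.

**Step 1: necessity.** Let $T$ be the $m\times m$ operator matrix with all entries $I_X$. Its diagonal entries are $1$. It equals the column $X\to X^m$, $x\mapsto(x,\dots,x)$, times the row $X^m\to X$, $(x_1,\dots,x_m)\mapsto x_1+\dots+x_m$, so $T$ factors through $I_X$. If the union has FP, then $I_{X^m}$ factors through $T$, so $X^m$ is c.e. in $X$, and so is $X^2$, which is c.e. in $X^m$.

**Step 2: sufficiency.** Let $X^2$ be c.e. in $X$. If $X^k$ is c.e. in $X$, then $X^{k+1}=X^k\oplus X$ is c.e. in $X\oplus X$, hence in $X$. By induction $X^m$ is c.e. in $X$. If $T$ on $X^m$ has large diagonal, so does its corner $T_{11}$, and as in (1), $I_{X^m}$ factors through $I_X$, which factors through $T_{11}$ by FP, which factors through $T$. ∎ for (a)–(c)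

Part (d) is proved in the next section. Its hypothesis is met, for example, by $\ell_p,\ell_q$ with $1<p\neq q<\infty$: Pitt's theorem says that every operator $\ell_r\to\ell_s$ with $1\le s<r<\infty$ is compact, so one of $B,C$ is compact and $I-CB$ is identity plus compact.

By (c), the counterexamples with $X\cong Y$ are exactly the spaces with an FP basis and no complemented copy of their own square. We now need such a space.

## 5. Fredholm operators of index $0$ and finite-codimensional subspaces

Two textbook facts on Fredholm operators are used: an invertible operator plus a compact operator is Fredholm of index $0$, and the index is constant along a norm-continuous path of Fredholm operators. As examples on $\ell_2$, the shift $S\delta_i=\delta_{i+1}$ has index $-1$, and the projection $I-\delta_1^*\otimes\delta_1$ has index $0$ with a one-dimensional kernel. (We write $f\otimes v$ for $x\mapsto f(x)v$.) We also need: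

**(F1)** Two closed subspaces $W_1,W_2$ of the same finite codimension $n$ in $V$ are isomorphic. Indeed $\dim W_1/(W_1\cap W_2)=\dim(W_1+W_2)/W_2=n-\operatorname{codim}(W_1+W_2)$, and this is symmetric in $W_1,W_2$. So $W_i=(W_1\cap W_2)\oplus G_i$ with $\dim G_1=\dim G_2<\infty$.

**(F2)** If $S$ is Fredholm of index $0$ on $V$ and $n=\dim\ker S$, then $I_W$ factors through $S$ for every closed $W\subset V$ of codimension $n$. Indeed, write $V=\ker S\oplus W_1$ with $W_1$ closed, and let $Q$ be a projection onto the closed, finite-codimensional space $\operatorname{ran}S$. The restriction $S_0=S|_{W_1}:W_1\to\operatorname{ran}S$ is a bounded bijection of Banach spaces, hence an isomorphism, and $I_{W_1}=(S_0^{-1}Q)\,S\,|_{W_1}$. Finally $W\cong W_1$ by (F1).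

So index $0$ recovers the identity up to a finite-dimensional defect. FP forces a space to absorb such defects:

**Lemma 2.** If $Y$ has a basis $(y_i)$ with FP, then $Y$ is c.e. in each of its closed subspaces $W$ of finite codimension $n$.

*Proof.* We build an operator with diagonal $1$ whose range has codimension $n$, by collapsing $n+1$ basis vectors to one. Let
$$Ty=y-\sum_{i\le n+1}y_i^*(y)\,y_i+\Big(\sum_{i\le n+1}y_i^*(y)\Big)\sum_{i\le n+1}y_i.\tag{4}$$
Then $Ty_i=\sum_{j\le n+1}y_j$ for $i\le n+1$ and $Ty_i=y_i$ for $i>n+1$, so all diagonal entries are $1$. The range is $\mathbb K\sum_{i\le n+1}y_i\oplus[y_i]_{i>n+1}$, where $[\,\cdot\,]$ denotes the closed linear span. It is closed, of codimension $n$. By FP, $I_Y=A'TB'$. Since $T$ is an operator into $\operatorname{ran}T$ followed by the inclusion, $I_Y$ factors through $I_{\operatorname{ran}T}$. By (F1), $\operatorname{ran}T\cong W$. ∎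

*Proof of Corollary C(d).* Let $B,C$ be given.

**Step 1: the index of $I_Y-CB$ is $0$.** For $t\in[0,1]$ the operator $I_Y-tCB=I_Y-C(tB)$ is Fredholm by hypothesis. The index is constant along this path and is $0$ at $t=0$.

**Step 2: recover $I_Y$.** By (F2), $I_W$ factors through $I_Y-CB$ for some closed $W\subset Y$ of finite codimension. By Lemma 2, $I_Y$ factors through $I_W$. So $I_X\oplus I_Y$ factors through $I_X\oplus(I_Y-CB)$, which is (B2). ∎

## 6. Operators that are scalars modulo compact operators

Where does a space fail to contain its square? The smallest model is the scalar field (finite-dimensional, so outside the question, but instructive). On $\mathbb K$, "large diagonal" means "a nonzero number", and the identity factors through it. On $\mathbb K^2$ the matrix $\begin{pmatrix}1&1\\1&1\end{pmatrix}$ has diagonal $1$ and rank $1$, so $I_2$ does not factor through it. An infinite-dimensional analogue would be a space on which every operator is a scalar plus something negligible. We cite two theorems.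

* (AH) Argyros–Haydon, *Acta Math.* 206 (2011), 1–54: there is an infinite-dimensional Banach space $Z$ with $Z^*\cong\ell_1$ on which every operator has the form $\lambda I+K$, with $\lambda$ a scalar and $K$ compact.
* (JRZ) Johnson–Rosenthal–Zippin, *Israel J. Math.* 9 (1971), 488–506: if $Z^*$ has a basis, then $Z$ has a basis.

If (AH) is known over $\mathbb R$, it holds over $\mathbb C$ for the complexification $Z_{\mathbb C}$. A $\mathbb C$-linear operator $T$ on $Z_{\mathbb C}$ satisfies $Tx=Ax+iBx$ for $x\in Z$, with real operators $A=aI+K$ and $B=bI+L$ on $Z$, where $K,L$ are compact. By complex linearity, $T=(a+ib)I$ plus a compact operator. Also $(Z_{\mathbb C})^*\cong(Z^*)_{\mathbb C}\cong\ell_1$.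

Fix such a $Z$. By (JRZ) it has a basis, since $\ell_1$ has one; let $(z_i)$ be a normalized basis. For $R\in B(Z)$ write $\lambda(R)$ for the scalar with $R-\lambda(R)I$ compact. It is unique because $I_Z$ is not compact, and since the compact operators form an ideal, $\lambda:B(Z)\to\mathbb K$ is a unital algebra homomorphism that vanishes on compact operators.

Is $X=Y=Z$ a counterexample? No, because $(z_i)$ itself does not have FP. Take (4) with $n=1$, which here reads $T=I+z_1^*\otimes z_2+z_2^*\otimes z_1$. It has diagonal $1$ and $T(z_1-z_2)=(z_1-z_2)+(z_2-z_1)=0$. Suppose $ATB=I$. Since $T-I$ has finite rank, $\lambda(T)=1$ and $\lambda(A)\lambda(B)=1$. So $A$ and $B$ are nonzero multiples of $I$ plus compact operators, hence Fredholm of index $0$. From $ATB=I$, $B$ is injective and $A$ is surjective, so by index $0$ both are invertible. Then $T=A^{-1}B^{-1}$ is injective, a contradiction.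

This also locates the trouble. The scalar part of an operator on $Z$ causes no harm; the compact part can open a finite-dimensional defect, and $Z$ cannot absorb it, as Lemma 2 says an FP space must. So we attach to $Z$ a space that absorbs finite-dimensional defects and has FP, namely $\ell_p$. It must not disturb the scalar $\lambda$; that is the next lemma.

**Lemma 3.** Every operator $C:Z\to\ell_p$, $1<p<\infty$, is compact.

*Proof.* Recall the Schur property of $\ell_1$: weakly convergent sequences in $\ell_1$ converge in norm. (In $\ell_2$ this fails for $(\delta_i)$.) The adjoint $C^*:\ell_p^*\to Z^*\cong\ell_1$ maps the unit ball of the reflexive space $\ell_p^*$ to a relatively weakly compact set. So every sequence in this set has a weakly convergent subsequence, which converges in norm by the Schur property. Hence $C^*$ is compact, and by Schauder's theorem $C$ is compact. ∎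

## 7. The basis of $Z\oplus\ell_p$ has the factorization property

For $1<p<\infty$ let $X_p=Z\oplus\ell_p$, with the union of $(z_i)$ and the unit vector basis $(\delta_i)$ of $\ell_p$.

**Theorem A.** Let $1<p,q<\infty$ ($p=q$ allowed).

* (i) The basis of $X_p$ has FP.
* (ii) The union of the bases of $X_p$ and $X_q$ fails FP in $X_p\oplus X_q$, in every enumeration that makes it a Schauder basis.

So the union does not always have FP, and one may take $X=Y=Z\oplus\ell_2$.

*Proof of (i).* Let $T=\begin{pmatrix}T_{11}&T_{12}\\T_{21}&T_{22}\end{pmatrix}$ on $Z\oplus\ell_p$ have all diagonal entries of modulus $\ge\theta>0$. Write $T_{11}=\lambda I+K$ with $K$ compact.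

**Step 1: the scalar $\lambda$ is not zero.** This turns information about the diagonal of $T_{11}$ into information about $\lambda$. Since $(z_i)$ is a normalized basis, the functionals $z_i^*$ are uniformly bounded, and $|z_i^*(z)|=\|z_i^*(z)z_i\|\to0$ for each $z\in Z$, as the terms of a convergent series tend to $0$. A uniformly bounded sequence of functionals that tends to $0$ pointwise tends to $0$ uniformly on relatively compact sets: cover such a set by finitely many small balls and use pointwise convergence at the centers. The set $\{Kz_i\}$ is relatively compact, so $z_i^*(Kz_i)\to0$. The diagonal entries of $T_{11}$ are $\lambda+z_i^*(Kz_i)$, of modulus $\ge\theta$, so $|\lambda|\ge\theta$.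

**Step 2: reduction to a Fredholm operator of index $0$.** The operator $T_{22}$ on $\ell_p$ has large diagonal, so by Lemma 1 there are $E,F\in B(\ell_p)$ with $ET_{22}F=I$. Then
$$S:=\begin{pmatrix}\lambda^{-1}I&0\\0&E\end{pmatrix}T\begin{pmatrix}I&0\\0&F\end{pmatrix}=\begin{pmatrix}I+\lambda^{-1}K&\lambda^{-1}T_{12}F\\ET_{21}&I\end{pmatrix}=\begin{pmatrix}I&\lambda^{-1}T_{12}F\\0&I\end{pmatrix}+\begin{pmatrix}\lambda^{-1}K&0\\ET_{21}&0\end{pmatrix}.$$
The first summand is invertible, being upper triangular with identities on the diagonal; nothing is asked of $T_{12}:\ell_p\to Z$. The second is compact, because $K$ is compact and $T_{21}:Z\to\ell_p$ is compact by Lemma 3. So $S$ is Fredholm of index $0$. Let $n=\dim\ker S$.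

**Step 3: absorb the defect in $\ell_p$.** Let $W=Z\oplus\{x\in\ell_p:x_1=\dots=x_n=0\}$, a closed subspace of $X_p$ of codimension $n$. Shifting coordinates by $n$ gives $W\cong X_p$. By (F2), $I_W$ factors through $S$. So $I_{X_p}$ factors through $I_W$, hence through $S$, hence through $T$. ∎ for (i)

## 8. A rank argument on $X_p\oplus X_q$

Section 3 tells us which operators to test: some $M_{B,C}$ with $I-CB$ as degenerate as possible. We take $B:X_q\to X_p$, $B(z',v)=(z',0)$, and $C:X_p\to X_q$, $C(z,u)=(z,0)$. Then $I-CB$ is $(z',v)\mapsto(0,v)$, so one of the two copies of $Z$ disappears. It remains to show that two copies of $Z$ cannot be recovered from one, and for this we use the $2\times2$ matrix of scalars $\lambda$, as in the model $\mathbb K^2$.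

*Proof of Theorem A(ii).* With the above $B,C$, the operator $T=M_{B,C}$ on $X_p\oplus X_q=Z\oplus\ell_p\oplus Z\oplus\ell_q$ is
$$T(z,u,z',v)=(z+z',\,u,\,z+z',\,v).$$
All its diagonal entries equal $1$. Let $J_c,P_c$ ($c=1,2,3,4$) be the canonical injections and projections of the four summands, and for $R\in B(X_p\oplus X_q)$ put
$$\Phi(R)=\big(\lambda(P_aRJ_b)\big)_{a,b\in\{1,3\}}\in M_2(\mathbb K).$$

**Step 1: $\Phi$ is multiplicative.** Since $\sum_{c=1}^4J_cP_c=I$,
$$P_aRR'J_b=\sum_{c=1}^4(P_aRJ_c)(P_cR'J_b)\qquad(a,b\in\{1,3\}).$$
For $c\in\{2,4\}$ the operator $P_cR'J_b$ maps $Z$ to $\ell_p$ or $\ell_q$, so it is compact by Lemma 3, and the term with this $c$ is a compact operator on $Z$. Apply the homomorphism $\lambda$, which vanishes on compact operators: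
$$\lambda(P_aRR'J_b)=\sum_{c\in\{1,3\}}\lambda(P_aRJ_c)\,\lambda(P_cR'J_b),\qquad\text{i.e.}\qquad\Phi(RR')=\Phi(R)\Phi(R').$$

**Step 2: compare ranks.** We have $\Phi(I)=I_2$. For $a,b\in\{1,3\}$ we have $P_aTJ_b=I_Z$, so $\Phi(T)=\begin{pmatrix}1&1\\1&1\end{pmatrix}$, of rank $1$. If $I=ATB$ for some $A,B\in B(X_p\oplus X_q)$, then $I_2=\Phi(A)\Phi(T)\Phi(B)$ has rank at most $1$, a contradiction. So the identity does not factor through $T$, although $T$ has large diagonal. By Section 2, this holds for every admissible enumeration. ∎

For $p=q$, compare this with Corollary C(c): $X_p$ has an FP basis, but $X_p\oplus X_p$ is not c.e. in $X_p$. Also, FP of a union does not imply FP of the parts: the basis of $X_p$ is the union of $(z_i)$ and $(\delta_i)$ and has FP by Theorem A(i), but $(z_i)$ does not have FP by Section 6.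

## 9. Different exponents: $X_p$ and $X_q$ with $p\ne q$

The failure does not come only from putting a space next to itself. If $p\neq q$, then neither of $X_p,X_q$ is c.e. in the other.

By symmetry, suppose $X_p$ is c.e. in $X_q$. Then $\ell_p$ is c.e. in $X_q=Z\oplus\ell_q$, so
$$I_{\ell_p}=G_1H_1+G_2H_2,\qquad H_1:\ell_p\to Z,\quad G_1:Z\to\ell_p,\quad H_2:\ell_p\to\ell_q,\quad G_2:\ell_q\to\ell_p .$$
The operator $G_1$ is compact by Lemma 3. By Pitt's theorem one of $H_2,G_2$ is compact: $H_2$ if $p>q$, and $G_2$ if $p<q$. So $I_{\ell_p}$ is compact, which is false. Together with Theorem A, for $p\ne q$ the bases of $X_p$ and $X_q$ have FP, their union fails FP in every admissible enumeration, and neither space embeds complementably in the other.
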